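\title{Low-degree vertices of large hatness in hat guessing games on graphs}

\begin{abstract}
In a hat guessing game on a graph, each vertex $v$ receives a hat in one of $h(v)$ colors, sees the hats of its neighbors, and guesses its own color; the players win if at least one guess is correct. We consider whether a vertex can always be deleted without changing the outcome once $h(v)$ is large in terms of the degree of $v$ alone. The answer is no: for every odd $n\ge 3$ there is a winnable game with a vertex $v$ of degree $2$ and $h(v)=2n$ whose deletion leaves an unwinnable game. The construction rests on the fact that an odd cycle has no proper $2$-coloring but has $2$-colorings with a single monochromatic edge. We also show that a threshold exists exactly for degrees $0$ and $1$, that the product of the numbers of colors of the neighbors is a valid threshold which is attained in every degree $k\ge2$, and that in degree $k\ge 2$ the failure persists when every vertex has at least $2(k-1)$ colors.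
\end{abstract}

\section{The question and the results}\label{sec:intro}

An (undirected) \emph{Latvian game}, or simply a \emph{game}, is a pair $(G,h)$, where $G$ is a finite simple undirected graph and $h\colon V(G)\to\mathbb{Z}_{\ge1}$ assigns to each vertex $v$ its \emph{hatness} $h(v)$. A sage sits on each vertex. An adversary places on each vertex $v$ a hat whose color lies in a fixed set of $h(v)$ colors; the names of the colors play no role, and we choose them as convenient. The sage at $v$ sees the colors on the set $N(v)$ of neighbors of $v$ and nothing else. We call a coloring of $N(v)$ a \emph{view} of $v$. A \emph{strategy}, agreed in advance, consists of a \emph{guessing function} for each vertex $v$, which assigns a color of $v$ to each view of $v$. On a given coloring of $G$, a sage is \emph{right} if her guess equals her color and \emph{wrong} otherwise. A strategy \emph{wins} if on every coloring at least one sage is right, and the game is \emph{winnable} if some strategy wins. The game on the empty graph is unwinnable. We often write $G$ for $(G,h)$, and $G-v$ for the game obtained by deleting the vertex $v$ and restricting $h$.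

Two monotonicity facts will be used.
\begin{itemize}
\item[(M1)] If $G-v$ is winnable, then so is $G$: the sages other than $v$ ignore the hat of $v$.
\item[(M2)] Lowering one hatness $h(v)$ to a smaller positive value preserves winnability: restrict a winning strategy to a subset of the colors of $v$, and replace arbitrarily each guess of $v$ outside the subset, since such a guess is wrong on every coloring that remains.
\end{itemize}
By (M1), deleting $v$ changes the outcome of the game (winnable or not) exactly when $G$ is winnable and $G-v$ is not. In that case we call $v$ \emph{essential}. The following question is from \cite{McInnis}.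

\medskip
\noindent\textbf{Question.} \emph{Is there a function $b\colon\mathbb{N}\to\mathbb{N}$ such that for every $k$, every game $(G,h)$ and every vertex $v$ of $G$ with $\deg v\le k$ and $h(v)>b(k)$, the vertex $v$ can be deleted without changing the outcome?}
\medskip

Call an integer $\beta\ge0$ a \emph{threshold for degree $k$} if no game has an essential vertex $v$ with $\deg v\le k$ and $h(v)>\beta$. The question asks whether every $k$ has a threshold.

There is a case for guessing yes. The guess of the sage at $z$ does not depend on her own color, so she is right on exactly a $1/h(z)$ fraction of all colorings. Hence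
\begin{equation}\label{eq:count}
(G,h)\text{ winnable}\quad\Longrightarrow\quad\sum_{z\in V(G)}\frac1{h(z)}\ge1 ,
\end{equation}
and a sage of large hatness contributes almost nothing to this sum. If she also has few neighbors, few other sages can make use of her hat. The smallest graphs agree with this picture. A single vertex is winnable only with hatness $1$. The edge $K_2$ with hatnesses $(2,2)$ is winnable: one sage guesses that the two colors are equal, the other that they differ. On a triangle $u,w,v$, an essential vertex $v$ has $h(v)\le6$: the edge $uw$ is unwinnable, so $h(u),h(w)\ge2$ and they are not both $2$, whence $1/h(u)+1/h(w)\le5/6$ and \eqref{eq:count} gives $1/h(v)\ge1/6$.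

\begin{example}\label{ex:236}
The value $6$ occurs. Let $w,u,v$ form a triangle with hatnesses $2,3,6$ and colors $a\in\{0,1\}$, $p\in\{0,1,2\}$, $c\in\{0,\dots,5\}$, and put $S=3a+2p+c\in\mathbb{Z}_6$. For fixed $p,c$ exactly one $a$ gives $S\in\{0,1,2\}$; for fixed $a,c$ exactly one $p$ gives $S\in\{3,4\}$; for fixed $a,p$ exactly one $c$ gives $S=5$. If each sage guesses this value of her own color, somebody is right whatever $S$ is. The edge $uw$ alone is unwinnable by \eqref{eq:count}.
\end{example}

Nevertheless, degree $2$ has no threshold. For odd $n\ge3$ let $\Gamma_n$ be the following game, whose graph consists of a clique $K_{n-1}$ and a triangle sharing one vertex $u$ (Figure~\ref{fig:five}, left).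
\begin{itemize}
\item The vertices $r_1,\dots,r_{n-2},u$ form a clique, and each has hatness $n$, with colors in $\mathbb{Z}_n$.
\item The vertex $w$ has hatness $2$, with colors in $\{0,1\}$, and is adjacent to $u$.
\item The vertex $v$ has hatness $2n$, with colors in $\{0,1\}\times\mathbb{Z}_n$, and is adjacent to exactly $u$ and $w$.
\end{itemize}
There are no other edges.

\begin{theorem}\label{thm:main}
For every odd $n\ge3$, the game $\Gamma_n$ is winnable and $\Gamma_n-v$ is not. Consequently no $k\ge2$ has a threshold, and no function $b$ as in the Question exists.
\end{theorem}

The second sentence follows from the first: given $k\ge2$ and $\beta$, choose an odd $n\ge 3$ with $2n>\beta$; then $v$ is an essential vertex of $\Gamma_n$ with $\deg v=2\le k$ and $h(v)>\beta$. Degree $2$ is where the failure begins.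

\begin{theorem}\label{thm:degree}
A threshold for degree $k$ exists if and only if $k\le1$. The least threshold is $1$ for $k=0$ and $2$ for $k=1$.
\end{theorem}

Once the hatnesses of the neighbors are allowed to enter, there is a valid bound, and the games $\Gamma_n$, in which $h(v)=h(w)h(u)$, attain it.

\begin{theorem}\label{thm:product}
\begin{itemize}
\item[(a)] If $h(v)>\prod_{z\in N(v)}h(z)$, then $v$ can be deleted without changing the outcome.
\item[(b)] For every $k\ge2$ and every odd $n\ge3$ there is a game with a vertex $v$ of degree exactly $k$, whose neighbors have hatnesses $2,\dots,2,n$ (with $k-1$ twos), such that for each value of $h(v)\ge1$, all other data being fixed, $v$ is essential if and only if $h(v)\le2^{k-1}n=\prod_{z\in N(v)}h(z)$.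
\end{itemize}
\end{theorem}

These examples contain vertices of hatness $2$, and one may wonder whether they depend on that. For larger $k$ they do not.

\begin{theorem}\label{thm:large}
For every $k\ge2$ and every odd $n\ge3$ there is a game with an essential vertex $v$ of degree exactly $k$ and hatness $2n$, in which all other hatnesses equal $2(k-1)$ or $n$. In particular, taking $n\ge2(k-1)$ large, $h(v)$ is unbounded for fixed $k$ while all hatnesses are at least $2(k-1)$.
\end{theorem}

Section~\ref{sec:tools} contains two lemmas that are used throughout. Section~\ref{sec:upper} proves the positive results, Theorem~\ref{thm:product}(a) and the cases $k\le1$ of Theorem~\ref{thm:degree}; these proofs also show what a counterexample has to look like. Section~\ref{sec:cycle} analyzes $\Gamma_n$, beginning with $n=5$, and Section~\ref{sec:higher} modifies it to obtain Theorems~\ref{thm:product}(b) and~\ref{thm:large}.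

\section{The last sage, and sages on a clique}\label{sec:tools}

A sage need only care about the colorings on which everybody else is wrong. The first lemma says when she can handle all of them.

\begin{lemma}\label{lem:last}
Let $u$ be a vertex of a game $G$, and fix guessing functions for all sages other than $u$. For each color $\alpha$ of $u$, let $C_\alpha$ be the set of views $\xi$ of $u$ for which there is a coloring of $G$ that gives $u$ the color $\alpha$, restricts to $\xi$ on $N(u)$, and makes every sage other than $u$ wrong. Then $u$ has a guessing function that completes the fixed functions to a winning strategy if and only if the sets $C_\alpha$ are pairwise disjoint.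
\end{lemma}

\begin{proof}
Suppose $\xi\in C_\alpha\cap C_{\alpha'}$ with $\alpha\ne\alpha'$. Whatever $u$ guesses on seeing $\xi$, the guess differs from $\alpha$ or from $\alpha'$, and on the coloring that witnesses the corresponding membership every sage is wrong. Conversely, suppose the sets are pairwise disjoint, and let $u$, on seeing $\xi$, guess the unique $\alpha$ with $\xi\in C_\alpha$, or anything if there is none. On a coloring where all other sages are wrong, the view of $u$ lies in $C_\alpha$ for her true color $\alpha$, so she is right.
\end{proof}

The second lemma concerns $t$ sages of equal hatness $q$. When $t<q$ they cannot guarantee a right guess by themselves. Part (a) bounds how often they all fail, and part (b) shows that on a clique they can meet this bound with a failure set described by the sum of their colors.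

\begin{lemma}\label{lem:clique}
Let $Z=\{z_1,\dots,z_t\}$ be a set of $t$ vertices of a game, each of hatness $q\ge t$ with colors in $\mathbb{Z}_q$. Write $(y_1,\dots,y_t)$ for their colors.
\begin{itemize}
\item[(a)] Fix guessing functions for the $z_i$ and colors for all vertices outside $Z$. Then all $z_i$ are wrong for at least $(q-t)q^{t-1}$ of the $q^t$ colorings of $Z$.
\item[(b)] Suppose $Z$ is a clique, and let $T$ be a $t$-element subset of $\mathbb{Z}_q$ that is given as a function of the colors of some vertices outside $Z$, each adjacent to every $z_i$. Then the $z_i$ have guessing functions such that all of them are wrong if and only if $y_1+\dots+y_t\notin T$.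
\end{itemize}
\end{lemma}

\begin{proof}
(a) With the outside colors fixed, the guess of $z_i$ depends only on $(y_l)_{l\ne i}$, so $z_i$ is right for exactly $q^{t-1}$ colorings of $Z$. At most $tq^{t-1}$ colorings have a right guess.

(b) Fix in advance an enumeration of each $t$-element subset of $\mathbb{Z}_q$. Every $z_i$ knows $T=\{\tau_1,\dots,\tau_t\}$ and sees all $y_l$ with $l\neq i$. Let her guess $\tau_i-\sum_{l\ne i}y_l$. She is right exactly when $y_1+\dots+y_t=\tau_i$.
\end{proof}

\section{When a vertex can be deleted}\label{sec:upper}

\begin{proof}[Proof of Theorem~\ref{thm:product}(a)]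
Let $v$ be essential, fix a winning strategy for $G$, and let $C_c$, for $c$ a color of $v$, be the sets of Lemma~\ref{lem:last} at the vertex $v$. They are pairwise disjoint. Fixing the color of $v$ to be $c$ turns the guessing functions of the other sages into a strategy $\sigma_c$ for $G-v$. This strategy does not win, so some coloring of $G-v$ makes all these sages wrong; hence $C_c\ne\emptyset$. Thus the set of views of $v$, which has $\prod_{z\in N(v)}h(z)$ elements, contains $h(v)$ pairwise disjoint nonempty subsets, and $h(v)\le\prod_{z\in N(v)}h(z)$.
\end{proof}

This proof describes exactly what an essential vertex of large hatness requires. One needs an unwinnable game $G-v$ together with many strategies $\sigma_c$ for it, which differ only at the neighbors of $v$, and whose losing colorings can be told apart by looking at $N(v)$ alone. The hat of $v$ tells her neighbors which strategy to play, and $v$ herself bets that this strategy fails. With a single neighbor there is not enough room for this.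

\begin{proposition}\label{prop:leaf}
If $\deg v=1$ and $h(v)\ge3$, then $v$ is not essential.
\end{proposition}

\begin{proof}
Let $u$ be the neighbor of $v$, suppose $G$ is winnable, and fix a winning strategy, in which $v$ guesses $g(\alpha)$ when $u$ has color $\alpha$. The sages on $W=V(G)\setminus\{u,v\}$ do not see $v$, so their guessing functions are also guessing functions in $G-v$. Let $D_\alpha$ be the sets of Lemma~\ref{lem:last} for the game $G-v$, the vertex $u$ and these functions; their elements are colorings of $N(u)\setminus\{v\}$. By that lemma it suffices to show that the $D_\alpha$ are pairwise disjoint, for then $G-v$ is winnable.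

Suppose $\xi\in D_\alpha\cap D_{\alpha'}$ with $\alpha\ne\alpha'$. Since $h(v)\ge3$, there is a color $c\notin\{g(\alpha),g(\alpha')\}$ of $v$. Take the two colorings of $G-v$ that witness $\xi\in D_\alpha$ and $\xi\in D_{\alpha'}$, and extend both by giving $v$ the color $c$. On both, the sages on $W$ are still wrong, because they do not see $v$, and $v$ is wrong by the choice of $c$. So the view of $u$ in $G$ that consists of $\xi$ and $c$ lies in the sets $C_\alpha$ and $C_{\alpha'}$ of Lemma~\ref{lem:last} for $G$ and $u$. By that lemma the fixed strategy does not win, a contradiction.
\end{proof}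

The hypothesis $\deg v=1$ enters where the sets $D_\alpha$ are defined without reference to the color of $v$. If $v$ has a second neighbor $w$, then $w$ may change her guessing function according to the color of $v$, and the ambiguities that $u$ faces move with that color. The game $\Gamma_n$ exploits this.

\begin{proof}[Proof of Theorem~\ref{thm:degree}]
For $k\ge2$ there is no threshold by Theorem~\ref{thm:main}, which is proved in Section~\ref{sec:cycle} without use of the present theorem.

Let $k=0$. By Theorem~\ref{thm:product}(a), where the empty product equals $1$, an isolated vertex of hatness greater than $1$ is not essential, so $1$ is a threshold. A single vertex of hatness $1$ is winnable and the empty game is not, so $0$ is not a threshold. (Two isolated vertices of hatnesses $1$ and $2$ show the same without the empty game.)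

Let $k=1$. A vertex of hatness greater than $2$ is not essential if it has degree $0$, by the previous case, or degree $1$, by Proposition~\ref{prop:leaf}. So $2$ is a threshold. The edge with hatnesses $(2,2)$ is winnable and a single vertex of hatness $2$ is not, so no smaller number is a threshold.
\end{proof}

\section{The odd cycle behind $\Gamma_n$}\label{sec:cycle}

Throughout this section $n=2m+1\ge3$. We write $a\in\{0,1\}$ for the color of $w$, $p\in\mathbb{Z}_n$ for the color of $u$, $c=(\varepsilon,j)\in\{0,1\}\times\mathbb{Z}_n$ for the color of $v$, and $x=(x_1,\dots,x_{n-2})\in X:=\mathbb{Z}_n^{\,n-2}$ for the colors of the $r_i$, with sum $s=x_1+\dots+x_{n-2}\in\mathbb{Z}_n$.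

By Theorem~\ref{thm:product}(a), an essential vertex of degree $2$ and large hatness has a neighbor $u$ of large hatness, and such a neighbor is herself seldom right. The purpose of the clique is to make her useful again: the $r_i$ dispose of all but two of her $n$ colors.

\subsection{The pentagon}

For $n=3$ the triangle $w,u,v$ has hatnesses $2,3,6$ and wins by itself (Example~\ref{ex:236}). For $n\ge5$ it does not, since $\frac12+\frac1n+\frac1{2n}\le\frac45$, and the clique does not either, since $\frac{n-1}n<1$. So $n=5$ is the first case in which the two parts of the graph must cooperate, and we work it out.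

Begin without $v$. By Lemma~\ref{lem:clique}(b), the three sages $r_1,r_2,r_3$, who all see $p$, can arrange to be all wrong exactly when $s\notin\{p+2,p+3,p+4\}$, that is, when $p\in\{s-1,s\}$. Arrange the colors of $u$ on a pentagon, joining $p$ to $p\pm 1$. Sage $u$ sees $s$, so she may assume that her color is an end of the edge $E_s=\{s-1,s\}$. Sage $w$ sees only $p$, and her guessing function amounts to a labeling $f\colon\mathbb{Z}_5\to\{0,1\}$, where $f(p)$ is the color of $w$ on which she is wrong. Sage $u$ sees $a$, so she may also assume $f(p)=a$. If the two ends of $E_s$ have different labels, this determines $p$. The sages would win if $f$ were a proper $2$-coloring of the pentagon, and there is none.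

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95]
\begin{scope}[every node/.style={circle,draw,minimum size=6.5mm,inner sep=0pt}]
\node (u) at (0,0) {$u$};
\node (r1) at (-1.3,1.3) {$r_1$};
\node (r2) at (-2.6,0) {$r_2$};
\node (r3) at (-1.3,-1.3) {$r_3$};
\node (w) at (1.5,0.9) {$w$};
\node (v) at (1.5,-0.9) {$v$};
\end{scope}
\draw (u)--(r1)--(r2)--(r3)--(u)--(r2) (r1)--(r3) (u)--(w)--(v)--(u);
\node at (0.05,0.6) {\small $5$};
\node at (-1.3,1.88) {\small $5$};
\node at (-2.65,0.6) {\small $5$};
\node at (-1.3,-1.88) {\small $5$};
\node at (1.5,1.48) {\small $2$};
\node at (1.5,-1.48) {\small $10$};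
\begin{scope}[xshift=5.6cm,yshift=-0.2cm]
\foreach \p/\g in {0/0,1/30,2/0,3/30,4/0}
  \node[circle,draw,fill=black!\g,minimum size=6.5mm,inner sep=0pt] (q\p) at ({90-72*\p}:1.8) {$\p$};
\draw (q0)--(q1)--(q2)--(q3)--(q4);
\draw[very thick,dashed] (q4)--(q0);
\foreach \s in {0,1,2,3,4}
  \node at ({126-72*\s}:1.05) {\small $E_{\s}$};
\end{scope}
\end{tikzpicture}
\caption{Left: the game $\Gamma_5$, with the hatness written beside each vertex. Right: the five colors of $u$ arranged on a pentagon with edges $E_s=\{s-1,s\}$, labeled $0$ (white) or $1$ (gray) so that only the dashed edge $E_0$ has equal labels at its ends.}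
\label{fig:five}
\end{figure}

The next best choice is a labeling with one monochromatic edge, such as $f(0),\dots,f(4)=0,1,0,1,0$ (Figure~\ref{fig:five}, right). The candidates for $p$, that is, the ends of $E_s$ with label $a$, are then as follows.
\[
\begin{array}{c|ccccc}
 & s=0 & s=1 & s=2 & s=3 & s=4\\ \hline
E_s & \{4,0\} & \{0,1\} & \{1,2\} & \{2,3\} & \{3,4\}\\
a=0 & 4,\,0 & 0 & 2 & 2 & 4\\
a=1 & \text{none} & 1 & 1 & 3 & 3
\end{array}
\]
Only the entry $s=0$, $a=0$ is ambiguous. If $u$ guesses $4$ there, then everybody is wrong only when $s=0$, $a=0$ and $p=0$. In particular every losing coloring has $(a,p)=(0,0)$, and $(a,p)$ is what a common neighbor of $w$ and $u$ sees.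

Rotating the pentagon by $j$ and adding $\varepsilon$ to all labels modulo $2$ yields ten strategies, indexed by $(\varepsilon,j)\in\{0,1\}\times\mathbb{Z}_5$, and the strategy with index $(\varepsilon,j)$ loses only when $(a,p)=(\varepsilon,j)$. The $r_i$ play the same way in all ten. This is the situation described after the proof of Theorem~\ref{thm:product}(a): the color of $v$ tells $u$ and $w$ which strategy to play, and $v$ guesses $(a,p)$.

It remains to see that without $v$ no other strategy of the $r_i$ does better. Whatever they do, for each $p$ they are all wrong on at least $125-3\cdot25=50$ of the $125$ triples $x$. Some label $a$ is carried by three colors of $u$, and $3\cdot50>125$, so two of these colors share a triple $x$ on which all $r_i$ are wrong. Seeing $a$ and $x$, sage $u$ cannot decide between the two. We now carry out both arguments for general $n$.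

\subsection{The game without $v$}

We isolate the counting step in a form that will be used again.

\begin{lemma}\label{lem:half}
Consider a game in which $r_1,\dots,r_{n-2},u$ form a clique, each has hatness $n$, and the $r_i$ have no neighbors outside the clique. Fix guessing functions for the $r_i$, and for $p\in\mathbb{Z}_n$ let $L_p\subseteq X$ be the set of $x$ for which all $r_i$ are wrong when $u$ has color $p$. If $B\subseteq\mathbb{Z}_n$ and $|B|\ge m+1$, then there are distinct $p,p'\in B$ with $L_p\cap L_{p'}\ne\emptyset$.
\end{lemma}

\begin{proof}
The sets $L_p$ are well defined because the $r_i$ see nothing but $p$ and entries of $x$. Lemma~\ref{lem:clique}(a) with $q=n$ and $t=n-2$ gives $|L_p|\ge2n^{n-3}$. Therefore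
\[
\sum_{p\in B}|L_p|\ \ge\ (m+1)\cdot2n^{n-3}=(n+1)\,n^{n-3}>n^{n-2}=|X|,
\]
and the sets $L_p$ with $p\in B$ cannot be pairwise disjoint.
\end{proof}

In graph terms, join $p\neq p'$ whenever $L_p\cap L_{p'}\ne\emptyset$. The lemma says that this graph on $2m+1$ vertices has no independent set of size $m+1$, so it is never bipartite, whatever the $r_i$ do.

\begin{proposition}\label{prop:lose}
The game $\Gamma_n-v$ is not winnable.
\end{proposition}

\begin{proof}
Fix arbitrary guessing functions for $w$ and the $r_i$. Sage $w$ sees only $u$; let $f(p)\in\{0,1\}$ be the color that she does not guess when $u$ has color $p$. Since $n=2m+1$, there is an $a$ such that $B=f^{-1}(a)$ has at least $m+1$ elements. Lemma~\ref{lem:half} provides distinct $p,p'\in B$ and $x\in L_p\cap L_{p'}$. Color $w$ by $a$ and the $r_i$ by $x$. Whether $u$ has color $p$ or $p'$, sage $w$ is wrong because $f(p)=f(p')=a$, and all $r_i$ are wrong by the choice of $x$. So the view $(a,x)$ of $u$ lies in $C_p\cap C_{p'}$, and by Lemma~\ref{lem:last} no guessing function of $u$ yields a winning strategy.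
\end{proof}

The bound \eqref{eq:count} would not suffice here, since the reciprocals of the hatnesses in $\Gamma_n-v$ add up to $\frac{n-1}{n}+\frac12>1$. The proof uses that $w$ does not see the $r_i$, so that her behavior is a labeling of $\mathbb{Z}_n$ independent of $x$.

\subsection{The game with $v$}

For $c=(\varepsilon,j)\in\{0,1\}\times\mathbb{Z}_n$ define the labeling $f_c\colon\mathbb{Z}_n\to\{0,1\}$ by
\[
f_c(j+i)\equiv\varepsilon+i\pmod2,\qquad i=0,1,\dots,n-1 .
\]
If $s\ne j$, write $s=j+i$ with $1\le i\le n-1$; then $s-1=j+(i-1)$ with $0\le i-1\le n-2$, so $f_c(s-1)\ne f_c(s)$. On the remaining edge, $f_c(j)=\varepsilon$, and also $f_c(j-1)=f_c(j+n-1)=\varepsilon$ because $n-1$ is even. Thus $f_c$ is the labeling of the $n$-cycle whose only monochromatic edge is $\{j-1,j\}$, with label $\varepsilon$; the $2n$ colors of $v$ correspond to the $n$ choices of that edge and the two choices of its label. For $a\in\{0,1\}$ and $s\in\mathbb{Z}_n$ put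
\[
\gamma_c(a,s)=\begin{cases}
\text{the element of }\{s-1,s\}\text{ with }f_c\text{-value }a, & s\ne j,\\
j-1, & s=j.
\end{cases}
\]
This will be the guess of $u$. The three conditions in the next lemma will express that the $r_i$ are wrong, that $w$ is wrong, and that $u$ is wrong.

\begin{lemma}\label{lem:cycle}
Let $c\in\{0,1\}\times\mathbb{Z}_n$, $a\in\{0,1\}$ and $p,s\in\mathbb{Z}_n$. If $p\in\{s-1,s\}$, $f_c(p)=a$ and $p\ne\gamma_c(a,s)$, then $c=(a,p)$.
\end{lemma}

\begin{proof}
Let $c=(\varepsilon,j)$. If $s\ne j$, the first two conditions say that $p$ is the element of $\{s-1,s\}$ with $f_c$-value $a$, so $p=\gamma_c(a,s)$, contrary to the third. Hence $s=j$, and $p\in\{j-1,j\}$ with $p\ne j-1$. So $p=j$ and $a=f_c(j)=\varepsilon$.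
\end{proof}

\begin{proposition}\label{prop:win}
The game $\Gamma_n$ is winnable. More precisely, the $r_i$, $w$ and $u$ have guessing functions such that, whenever all of them are wrong, $c=(a,p)$.
\end{proposition}

\begin{proof}
Let the $r_i$ play as in Lemma~\ref{lem:clique}(b) with the $(n-2)$-element set $T=\{p+2,\dots,p+n-1\}$, which depends only on the color of $u$. They are all wrong if and only if $s\in\{p,p+1\}$, that is, $p\in\{s-1,s\}$. Let $w$, who sees $p$ and $c$, guess $1-f_c(p)$; she is wrong if and only if $a=f_c(p)$. Let $u$, who sees $a$, $c$ and $x$, guess $\gamma_c(a,s)$. If all these sages are wrong, Lemma~\ref{lem:cycle} gives $c=(a,p)$. Finally let $v$, who sees $a$ and $p$, guess $(a,p)$. She is right whenever all the others are wrong.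
\end{proof}

Propositions~\ref{prop:lose} and~\ref{prop:win} prove Theorem~\ref{thm:main}.

\begin{remark}
On the monochromatic edge $\{j-1,j\}$ sage $u$ always guesses the end $j-1$. Some consistent rule is needed. If for $c=(0,0)$ she guessed $n-1$ and for $c=(0,1)$ she guessed $1$, both strategies would lose with $(a,p)=(0,0)$, and $v$ could not tell the two colors apart.
\end{remark}

\begin{remark}
The parity of $n$ is needed only for Proposition~\ref{prop:lose}; the proof of Lemma~\ref{lem:cycle} does not use the value $f_c(j-1)$. If $\Gamma_n$ is defined in the same way for even $n\ge4$, then $\Gamma_n-v$ is winnable: the parity of $p\in\mathbb{Z}_n$ is well defined and properly colors the $n$-cycle, so the $r_i$ play as above, $w$ guesses the parity opposite to that of $p$, and $u$ guesses the element of $\{s-1,s\}$ of parity $a$. For odd $n$, both edges at $v$ are needed: removing either one leaves $v$ with degree $1$, and the game is then unwinnable by Propositions~\ref{prop:leaf} and~\ref{prop:lose}.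
\end{remark}

\section{Higher degree}\label{sec:higher}

We keep the notation of Section~\ref{sec:cycle}.

\subsection{Attaining the product bound}

To raise the degree of $v$ while keeping equality in Theorem~\ref{thm:product}(a), each new neighbor of hatness $2$ has to double $h(v)$. A pendant neighbor does this by playing the game on $K_2$ with hatnesses $(2,2)$ against one new binary coordinate of the color of $v$.

\begin{proof}[Proof of Theorem~\ref{thm:product}(b)]
Add to the graph of $\Gamma_n$ the vertices $z_1,\dots,z_{k-2}$, each of hatness $2$ with colors in $\{0,1\}$ and adjacent only to $v$. Call the resulting graph $G$. Then $v$ has degree $k$, and its neighbors $w,z_1,\dots,z_{k-2},u$ have hatnesses $2,\dots,2,n$ with $k-1$ twos.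

The game $G-v$ does not depend on $h(v)$. It consists of $\Gamma_n-v$ and the isolated vertices $z_i$. Each $z_i$ makes a constant guess, so the adversary gives her the other color, and colors $\Gamma_n-v$ so that all sages there are wrong, which is possible by Proposition~\ref{prop:lose}. Hence $G-v$ is unwinnable, and $v$ is essential exactly when $G$ is winnable.

Let $h(v)=2^{k-1}n$ and write the colors of $v$ as $(c,d)$ with $c\in\{0,1\}\times\mathbb{Z}_n$ and $d\in\{0,1\}^{k-2}$. The $r_i$, $w$ and $u$ ignore $d$ and play as in Proposition~\ref{prop:win}. Sage $z_i$ guesses $1-d_i$, so if she is wrong her color is $d_i$. Sage $v$ guesses $((a,p),\delta)$, where $\delta$ is the vector of colors of the $z_i$. If all sages other than $v$ are wrong, then $\delta=d$ and $(a,p)=c$, so $v$ is right. Thus $G$ is winnable for $h(v)=2^{k-1}n$, and by (M2) for all $h(v)$ with $1\le h(v)\le2^{k-1}n$. For $h(v)>2^{k-1}n$ the vertex $v$ is not essential by part (a).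
\end{proof}

\subsection{Replacing the vertex of hatness $2$ by a clique}

The proofs in Section~\ref{sec:cycle} used two properties of $w$. Without $v$, some coloring of $w$ makes her wrong for at least $m+1$ values of $p$. With $v$, there is a bit $a$, visible to $u$ and $v$, such that $w$ can arrange to be wrong exactly when $a=f_c(p)$. Both come from the fact that $w$ is wrong half of the time. A clique of $t$ sages of hatness $2t$ is, by Lemma~\ref{lem:clique}, entirely wrong at least half of the time, and exactly half of the time under the sum strategy, so it can take the place of $w$. The cost is that $v$ must see all $t$ of them to read the bit, which is why the hatness $2t$ is tied to the degree $k=t+1$.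

\begin{proof}[Proof of Theorem~\ref{thm:large}]
Put $t=k-1$. Let $r_1,\dots,r_{n-2},u$ form a clique with all hatnesses $n$. Let $w_1,\dots,w_t,u$ form a clique in which each $w_i$ has hatness $2t$, with colors in $\mathbb{Z}_{2t}$. Let $v$ be adjacent to exactly $u,w_1,\dots,w_t$, with color set $\{0,1\}\times\mathbb{Z}_n$. There are no other edges; in particular none joins an $r_i$ to a $w_l$. Call this game $G$; for $t=1$ it is $\Gamma_n$. Then $\deg v=k$, $h(v)=2n$, and all other hatnesses are $2(k-1)$ or $n$. Write $y=(y_1,\dots,y_t)\in Y:=\mathbb{Z}_{2t}^{\,t}$ for the colors of the $w_i$.

\emph{The game $G-v$ is unwinnable.} Fix arbitrary guessing functions for the $r_i$ and the $w_i$. In $G-v$ the $w_i$ see only $p$ and entries of $y$, so we may define $M_p\subseteq Y$ as the set of $y$ for which all $w_i$ are wrong when $u$ has color $p$. Lemma~\ref{lem:clique}(a) with $q=2t$ gives $|M_p|\ge t(2t)^{t-1}=|Y|/2$. Counting pairs $(p,y)$ with $y\in M_p$,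
\[
\sum_{y\in Y}\bigl|\{p: y\in M_p\}\bigr|=\sum_{p\in\mathbb{Z}_n}|M_p|\ \ge\ \frac n2\,|Y| ,
\]
so for some $y$ the set $B=\{p:y\in M_p\}$ has at least $n/2$ elements, hence at least $m+1$ because $n=2m+1$. Lemma~\ref{lem:half} provides distinct $p,p'\in B$ and $x\in L_p\cap L_{p'}$. With the $w_i$ colored by $y$ and the $r_i$ by $x$, all of these sages are wrong whether $u$ has color $p$ or $p'$. So the view $(y,x)$ of $u$ lies in $C_p\cap C_{p'}$, and by Lemma~\ref{lem:last} no guessing function of $u$ yields a winning strategy.

\emph{The game $G$ is winnable.} Partition $\mathbb{Z}_{2t}$ into $T_0=\{0,\dots,t-1\}$ and $T_1=\{t,\dots,2t-1\}$, and define the bit $a(y)\in\{0,1\}$ by $y_1+\dots+y_t\in T_{a(y)}$. The $r_i$ play as in Proposition~\ref{prop:win}, so they are all wrong if and only if $p\in\{s-1,s\}$. The $w_i$, each of whom sees $p$ and $c$, play as in Lemma~\ref{lem:clique}(b) with $T=T_{1-f_c(p)}$. They are all wrong if and only if $y_1+\dots+y_t\in T_{f_c(p)}$, that is, $a(y)=f_c(p)$. Both $u$ and $v$ see all of $y$. Let $u$ guess $\gamma_c(a(y),s)$ and let $v$ guess $(a(y),p)$. If the $r_i$, the $w_i$ and $u$ are all wrong, then Lemma~\ref{lem:cycle} with $a=a(y)$ gives $c=(a(y),p)$,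 and $v$ is right.

Hence $v$ is essential. For $n\ge2(k-1)$ the hatnesses $2(k-1)$, $n$ and $2n$ are all at least $2(k-1)$, which gives the last assertion.
\end{proof}

\begin{thebibliography}{9}
\bibitem{McInnis} I.M.J. McInnis, \emph{Slavic Techniques for Hat Guessing Algorithms}, arXiv:2507.21487 (2025).
\end{thebibliography}
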